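\title{Nested vertex-isoperimetric sets in Cayley graphs of $\mathbb{Z}^d$}

\begin{abstract}
Let $B$ be a finite generating set of $\mathbb{Z}^d$. We ask whether $\mathbb{Z}^d$ can be ordered so that, for all large $n$, the first $n$ points have the smallest vertex-boundary among all $n$-point sets in the Cayley graph $\mathrm{Cay}(\mathbb{Z}^d,B)$. This is true for $d=1$. We show that it fails for some $B$ in every dimension $d\ge 2$. When $d\ge2$ and $B\cup\{0\}$ is a box $\prod_i[-l_i,m_i]$ with all $p_i=l_i+m_i\ge1$, such an ordering exists if and only if $p_1=\dots=p_d$, and in that case every initial segment can be made optimal. For $B\cup\{0\}=\{0,1\}\times\{0,1,2\}$ the obstruction is explicit: for each $k\ge1$, optimal sets of sizes $k(2k+1)$, $k(2k+2)$ and $(k+1)(2k+1)$ cannot be nested.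
\end{abstract}

\section{Introduction}

Let $G$ be a directed graph and $A\subseteq V(G)$. The \emph{vertex-boundary} of $A$ is the set of vertices outside $A$ that can be reached from $A$ in one step,
\[
\partial^v_GA=\{v\in V(G)\setminus A:\ (u,v)\in E(G)\text{ for some }u\in A\}.
\]
Put $\mathrm{opt}^v_G(n)=\min\{|\partial^v_GA|: A\subseteq V(G),\ |A|=n\}$, and let $\mathrm{Opt}^v_G(n)$ be the family of sets of size $n$ that attain this minimum; we call them \emph{optimal}. For an additive group $\Gamma$ and $B\subseteq\Gamma$, the Cayley graph $\mathrm{Cay}(\Gamma,B)$ has vertex set $\Gamma$, and $(u,v)$ is an edge if and only if $v-u\in B$. The set $B$ \emph{generates} $\Gamma$ if every element of $\Gamma$ is an integer combination of elements of $B$.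

The isoperimetric problem is a separate problem for each $n$. The most economical form its solution can take is a single list of the vertices whose initial segments are optimal, so that an optimal set of size $n+1$ arises from one of size $n$ by adding a vertex. Let $B\subseteq\mathbb{Z}^d$ be finite and $G=\mathrm{Cay}(\mathbb{Z}^d,B)$. An \emph{ordering} of $\mathbb{Z}^d$ is a sequence $u_1,u_2,\dots$ in which every point occurs exactly once. We call it \emph{optimal from $N$ on} if $\{u_1,\dots,u_n\}\in\mathrm{Opt}^v_G(n)$ for every $n\ge N$, and \emph{eventually optimal} if this holds for some integer $N$. The following question comes from the paper of Briggs and Wells \cite{BW}.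

\medskip
\noindent\textbf{Question.} \emph{Let $B\subseteq\mathbb{Z}^d$ be a finite set that generates $\mathbb{Z}^d$. Does $\mathrm{Cay}(\mathbb{Z}^d,B)$ have an eventually optimal ordering?}
\medskip

For $d=1$ it is known that, for every finite $B$ generating $\mathbb{Z}$, intervals are optimal for all sufficiently large $n$. We quote this result without proof and use it only here: the initial segments of $0,1,-1,2,-2,\dots$ are intervals, so the answer for $d=1$ is yes. The restriction to large $n$ in the quoted result is needed. For $B=\{1,10\}$ the interval $\{0,1,2,3\}$ has boundary $\{4,10,11,12,13\}$, while $\{0,1,10,11\}$ has the smaller boundary $\{2,12,20,21\}$.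

In higher dimensions one would also guess yes, at least when $B\cup\{0\}$ is a box. At a sequence of sizes growing like $t^d$ the optimal sets are then boxes of a fixed shape scaled by $t$ (Lemma~\ref{lem:rigid}). These can be nested, and it seems that one only has to pass from each to the next by adding layers in a sensible order. This works when the box is a cube and, as we show, only then. We begin with a small case. Throughout, $[a,b]$ denotes an interval of integers.

\begin{theorem}\label{thm:small}
Let $B=(\{0,1\}\times\{0,1,2\})\setminus\{(0,0)\}$, which generates $\mathbb{Z}^2$, and let $G=\mathrm{Cay}(\mathbb{Z}^2,B)$. For every $k\ge1$ there are no sets $A_1\subseteq A_2\subseteq A_3$ with $A_i\in\mathrm{Opt}^v_G(n_i)$, where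
\[
n_1=k(2k+1),\qquad n_2=k(2k+2),\qquad n_3=(k+1)(2k+1).
\]
In particular, $G$ has no eventually optimal ordering.
\end{theorem}

\begin{theorem}\label{thm:box}
Let $d\ge2$ and $B\cup\{0\}=\prod_{i=1}^d[-l_i,m_i]$ with integers $l_i,m_i\ge0$ and $p_i:=l_i+m_i\ge1$. Then $\mathrm{Cay}(\mathbb{Z}^d,B)$ has an eventually optimal ordering if and only if $p_1=\dots=p_d$. If all $p_i$ are equal, there is an ordering that is optimal from $N=1$ on.
\end{theorem}

We call the $p_i$ the \emph{widths}. Since $p_i\ge1$, the set $B$ contains $e_i$ or $-e_i$ for each unit vector $e_i$, so it generates $\mathbb{Z}^d$. The question therefore has a positive answer for all $B$ when $d=1$ and a negative answer for some $B$ in every dimension $d\ge2$. The counterexamples include symmetric sets such as $B=([-1,1]^{d-1}\times[-2,2])\setminus\{0\}$, with widths $2,\dots,2,4$.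

All proofs start from a lower bound for the boundary in terms of coordinate projections (Section~\ref{sec:proj}). Section~\ref{sec:small} proves Theorem~\ref{thm:small} by an exact count of rows and columns. Section~\ref{sec:onlyif} replaces this count by an asymptotic one and treats unequal widths, and Section~\ref{sec:if} constructs the ordering for equal widths.

\section{Sumsets and projections}\label{sec:proj}

Write $\mathbb{N}=\{0,1,2,\dots\}$, $[d]=\{1,\dots,d\}$ and $X+Y=\{x+y:x\in X,\ y\in Y\}$. In $\mathrm{Cay}(\mathbb{Z}^d,B)$ the boundary of $A$ is $(A+B)\setminus A$, so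
\[
|\partial^v_GA|=|A\cup(A+B)|-|A|=|A+(B\cup\{0\})|-|A|.
\]
Translating $B\cup\{0\}$ does not change the right-hand side. For the sets $B$ in both theorems we may therefore replace $B\cup\{0\}$ by
\[
S=\prod_{i=1}^d[0,p_i],
\]
and a finite set $A$ is optimal exactly when it minimizes $|A+S|$ among sets of its size. We refer to $|A+S|-|A|$ as the boundary size of $A$.

In dimension one, for finite nonempty $X\subset\mathbb{Z}$ and $p\ge1$,
\begin{equation}\label{eq:line}
|X+[0,p]|\ge|X|+p,\quad\text{with equality if and only if $X$ is an interval.}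
\end{equation}
Indeed, $X+[0,p]$ contains $X$ and the $p$ integers following $\max X$. If $X$ is an interval it contains nothing else. If $X$ is not an interval there is $x\in X$ with $x+1\notin X$ and $x+1<\max X$, and $x+1$ is one more element of the sumset; this is where $p\ge1$ matters.

An \emph{$a_1\times\dots\times a_d$ box} is a product of integer intervals, the $i$-th having $a_i$ elements. For such a box $R$,
\begin{equation}\label{eq:box}
|R+S|=\prod_{i=1}^d(a_i+p_i)=\sum_{I\subseteq[d]}\ \prod_{i\in I}p_i\ \prod_{i\notin I}a_i ,
\end{equation}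
and $\prod_{i\notin I}a_i$ is the size of the projection of $R$ to the coordinates outside $I$. Read in this way, the right-hand side makes sense for every set. For $I\subseteq[d]$ let $\pi_I$ be the projection that deletes the coordinates in $I$, with $\pi_i=\pi_{\{i\}}$; thus $\pi_\emptyset A=A$, and $\pi_{[d]}A$ is one point if $A\ne\emptyset$. Put
\[
p_I=\prod_{i\in I}p_i,\qquad P=p_{[d]},\qquad \Psi(A)=\sum_{I\subseteq[d]}p_I\,|\pi_IA|.
\]
A \emph{fiber} of $X\subset\mathbb{Z}^d$ in direction $i$ is the intersection of $X$ with a line parallel to $e_i$, viewed as a subset of $\mathbb{Z}$ through the $i$-th coordinate; there are $|\pi_iX|$ nonempty ones. A set $A\subseteq\mathbb{N}^d$ is a \emph{down-set} if $x\in A$, $y\in\mathbb{N}^d$ and $y\le x$ coordinatewise imply $y\in A$.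

\begin{lemma}\label{lem:proj}
For finite nonempty $A\subset\mathbb{Z}^d$ we have $|A+S|\ge\Psi(A)$, with equality if $A$ is a down-set in $\mathbb{N}^d$.
\end{lemma}

\begin{proof}
Let $\sigma_i=\{0,e_i,\dots,p_ie_i\}$, so that $S=\sigma_1+\dots+\sigma_d$. Applying \eqref{eq:line} to each nonempty fiber in direction $i$ of a finite set $X$ gives
\begin{equation}\label{eq:fiber}
|X+\sigma_i|\ge|X|+p_i|\pi_iX|,
\end{equation}
with equality if all these fibers are intervals. We prove
\[
|A+\sigma_1+\dots+\sigma_k|\ge\sum_{I\subseteq[k]}p_I|\pi_IA|
\]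
by induction on $k$, in all dimensions $d\ge k$ at once. For $k=0$ both sides equal $|A|$. For $k\ge1$ let $X=A+\sigma_1+\dots+\sigma_{k-1}$. Deleting coordinate $k$ commutes with adding $\sigma_1,\dots,\sigma_{k-1}$, so $\pi_kX=\pi_kA+\sigma_1+\dots+\sigma_{k-1}$. By \eqref{eq:fiber} and the induction hypothesis for $A$ and for $\pi_kA$,
\[
|X+\sigma_k|\ge\sum_{I\subseteq[k-1]}p_I|\pi_IA|+p_k\sum_{I\subseteq[k-1]}p_I|\pi_{I\cup\{k\}}A|=\sum_{I\subseteq[k]}p_I|\pi_IA|.
\]
For equality, note that projections of down-sets are down-sets, and that $Y+\sigma_i$ is a down-set when $Y$ is: if $0\le y\le x+he_i$ with $x\in Y$ and $0\le h\le p_i$, then lowering the $i$-th coordinate of $y$ to $\min(y_i,x_i)$, a decrease of at most $h$, gives a point of $Y$. So if $A$ is a down-set, then \eqref{eq:fiber} is only applied to down-sets, whose fibers are intervals, and equality holds at every step.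
\end{proof}

For $d=2$ let $a(A)$ be the number of distinct first coordinates of points of $A$ (columns) and $b(A)$ the number of distinct second coordinates (rows). Then $|A|\le a(A)b(A)$, and
\begin{equation}\label{eq:plane}
\Psi(A)=|A|+p_2\,a(A)+p_1\,b(A)+p_1p_2 .
\end{equation}
We also need an elementary fact about positive integers $X,Y$ and $j\ge1$:
\begin{equation}\label{eq:XY}
\begin{gathered}
X+Y\le 2j\ \Rightarrow\ XY\le j^2;\\
X+Y\le2j+1\ \Rightarrow\ XY\le j(j+1),\ \text{with equality only if }\{X,Y\}=\{j,j+1\}.
\end{gathered}
\end{equation}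
Both lines follow from $4XY=(X+Y)^2-(X-Y)^2$; if $X+Y=2j+1$, then $X-Y$ is odd, so $4XY\le(2j+1)^2-1$ with equality only for $|X-Y|=1$.

\section{Widths $1$ and $2$: proof of Theorem~\ref{thm:small}}\label{sec:small}

Here $p=(1,2)$, so by Lemma~\ref{lem:proj} and \eqref{eq:plane} the boundary size of $A$ is at least $2a(A)+b(A)+2$: a column costs twice as much as a row. By \eqref{eq:box} an $a\times b$ box has boundary size $(a+1)(b+2)-ab=2a+b+2$. Comparing an optimal set with a box of the same size, we get:
\begin{equation}\label{eq:compare}
\text{if $A$ is optimal and $|A|=ab$, then }\ 2a(A)+b(A)\le2a+b\ \text{ and }\ a(A)b(A)\ge ab.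
\end{equation}

The case $k=1$, with sizes $3,4,6$, shows the whole argument. Write $a',b'$ for $a(A),b(A)$.
\begin{itemize}
\item Size $3$. The $1\times3$ box gives $2a'+b'\le5$ and $a'b'\ge3$. If $a'=2$ then $b'\le1$ and $a'b'\le2$. So $a'=1$ and $b'=3$.
\item Size $4$. The $1\times4$ box gives $2a'+b'\le6$ and $a'b'\ge4$, so $(a',b')$ is $(1,4)$ or $(2,2)$.
\item Size $6$. The $2\times3$ box gives $2a'+b'\le7$ and $a'b'\ge6$. The values $a'=1$ and $a'=3$ allow products at most $5$ and $3$. So $a'=2$ and $b'=3$.
\end{itemize}
An optimal $4$-set that contains an optimal $3$-set has at least three rows, hence four, and then it does not fit into the three rows of an optimal $6$-set. The same parity effect occurs at every scale.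

\begin{proof}[Proof of Theorem~\ref{thm:small}]
For an optimal set $A$ put $X=2a(A)$ and $Y=b(A)$. Then $X$ is even, and $XY\ge2|A|$.

\emph{Size $n_1$.} Applying \eqref{eq:compare} with the $k\times(2k+1)$ box, $X+Y\le4k+1$ and $XY\ge2k(2k+1)$. By \eqref{eq:XY} with $j=2k$, $\{X,Y\}=\{2k,2k+1\}$. As $X$ is even, $b(A)=2k+1$.

\emph{Size $n_2$.} With the $k\times(2k+2)$ box, $X+Y\le4k+2$ and $XY\ge4k^2+4k$. If $X+Y\le4k+1$, then $XY\le4k^2+2k$ by \eqref{eq:XY}, which is too small. So $X+Y=4k+2$ and $(X-Y)^2=(4k+2)^2-4XY\le4$. Since $X+Y$ is even, $X-Y\in\{0,2,-2\}$, and $X=Y=2k+1$ is excluded because $X$ is even. So $b(A)\in\{2k,2k+2\}$.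

\emph{Size $n_3$.} With the $(k+1)\times(2k+1)$ box, $X+Y\le4k+3$ and $XY\ge(2k+1)(2k+2)$. By \eqref{eq:XY} with $j=2k+1$, $\{X,Y\}=\{2k+1,2k+2\}$, and as $X$ is even, $b(A)=2k+1$.

If $A_1\subseteq A_2\subseteq A_3$ are optimal of sizes $n_1,n_2,n_3$, then $2k+1=b(A_1)\le b(A_2)\le b(A_3)=2k+1$, while $b(A_2)\ne2k+1$. This is a contradiction. An ordering that is optimal from $N$ on would supply such a chain for any $k$ with $n_1\ge N$, because $n_1<n_2<n_3$.
\end{proof}

\section{Unequal widths: no nested optimal sets}\label{sec:onlyif}

In this section $d\ge2$, and we prove that an eventually optimal ordering forces $p_1=\dots=p_d$. In general we cannot determine the projections of optimal sets exactly at as many sizes as we need. Instead we determine the optimal sets exactly at the sizes $Pt^d$, which traps a nested sequence between two known boxes, and we analyze the trapped sets asymptotically as $t\to\infty$. Put $q_j=P/p_j=\prod_{i\ne j}p_i$.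

\subsection{Rigidity at the sizes $Pt^d$}

To bound $\Psi(A)$ in terms of $|A|$ we need to know that a large set has large projections. This is Shearer's uniform cover inequality \cite{CFGS}: \emph{if $\mathcal{J}$ is a family of subsets of $[d]$ and every element of $[d]$ lies in exactly $\mu$ members of $\mathcal{J}$, then $|A|^\mu\le\prod_{J\in\mathcal{J}}|A_J|$ for finite $A\subset\mathbb{Z}^d$, where $A_J$ is the projection of $A$ to the coordinates in $J$.} Take for $\mathcal{J}$ the complements of all $k$-element sets $I$. An element lies in the complement of $\binom{d-1}{k}$ of them, so for nonempty $A$ and $0\le k\le d$,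
\begin{equation}\label{eq:cover}
\prod_{|I|=k}|\pi_IA|\ \ge\ |A|^{\binom{d-1}{k}} .
\end{equation}
The case $k=1$, $\prod_i|\pi_iA|\ge|A|^{d-1}$, is the Loomis--Whitney inequality; in dimension one it reads $1\ge1$.

\begin{lemma}\label{lem:rigid}
Let $t\ge1$ be an integer. Every optimal set of size $n=Pt^d$ is a $p_1t\times\dots\times p_dt$ box.
\end{lemma}

\begin{proof}
By \eqref{eq:box}, such a box has $|R+S|=P(t+1)^d$, so an optimal $A$ has $|A+S|\le P(t+1)^d$. Fix $k$ and group the terms of $\Psi(A)$ with $|I|=k$. Each $i$ lies in $\binom{d-1}{k-1}$ such sets $I$, so $\prod_{|I|=k}p_I=P^{\binom{d-1}{k-1}}$. Since $\binom{d-1}{k-1}/\binom dk=k/d$ and $\binom{d-1}{k}/\binom dk=(d-k)/d$, the inequality of arithmetic and geometric means (AM--GM) and \eqref{eq:cover} give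
\begin{equation}\label{eq:levels}
\sum_{|I|=k}p_I|\pi_IA|\ \ge\ \binom dk P^{k/d}\,n^{(d-k)/d}=\binom dkPt^{d-k}.
\end{equation}
Summing over $k$ and using Lemma~\ref{lem:proj}, $|A+S|\ge\Psi(A)\ge P(t+1)^d$. Hence equality holds in \eqref{eq:levels} for every $k$.

Take $k=d-1$, and let $A^{(i)}$ be the set of $i$-th coordinates of points of $A$. For $I=[d]\setminus\{i\}$ we have $p_I=q_i$ and $\pi_IA=A^{(i)}$, and $\prod_iq_i=P^{d-1}$. So \eqref{eq:levels} is the chain
\[
\sum_iq_i|A^{(i)}|\ \ge\ d\Big(P^{d-1}\prod_i|A^{(i)}|\Big)^{1/d}\ \ge\ d\,(P^{d-1}n)^{1/d}=dPt,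
\]
and both inequalities are equalities. The second gives $\prod_i|A^{(i)}|=n$, so $A$ fills the product $\prod_iA^{(i)}$ that contains it. The first, by the equality case of AM--GM, says that the $d$ terms $q_i|A^{(i)}|$ are equal, so each is $Pt$ and $|A^{(i)}|=p_it$. Finally,
\[
|A+S|=\prod_i\big|A^{(i)}+[0,p_i]\big|\ \ge\ \prod_i(p_it+p_i)=P(t+1)^d,
\]
and by \eqref{eq:line} equality forces every $A^{(i)}$ to be an interval.
\end{proof}

\subsection{Sets between two consecutive boxes}

Let $Q\subseteq Q'$ be boxes $Q=\prod_iQ^{(i)}$ and $Q'=\prod_iQ'^{(i)}$ with $|Q^{(i)}|=p_it$ and $|Q'^{(i)}|=p_i(t+1)$. Let $\Lambda_j=Q'^{(j)}\setminus Q^{(j)}$, a set of $p_j$ integers. For $j\in[d]$ and $\lambda\in\Lambda_j$ the \emph{slab} $(j,\lambda)$ is the set of points $x$ with $x_j=\lambda$ and $x_i\in Q^{(i)}$ for all $i\neq j$ (Figure~\ref{fig:slabs}). It has $q_jt^{d-1}$ points, and we call $q_j$ its \emph{weight}. The weights of all slabs add up to $\sum_jp_jq_j=dP$. The slabs are disjoint from each other and from $Q$.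

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.45]
\fill[gray!45] (0,0) rectangle (3,6);
\fill[gray!15] (3,0) rectangle (4,6);
\fill[gray!15] (0,6) rectangle (3,7);
\fill[gray!15] (0,-1) rectangle (3,0);
\draw[step=1,gray!60,very thin] (0,-1) grid (4,7);
\draw[thick] (0,-1) rectangle (4,7);
\draw[thick] (3,-1)--(3,7) (0,0)--(4,0) (0,6)--(4,6);
\node at (1.5,3.5) {$Q$};
\node[right] at (4,3) {weight $2$};
\node[left] at (0,6.5) {weight $1$};
\node[left] at (0,-0.5) {weight $1$};
\end{tikzpicture}
\caption{Widths $p=(1,2)$ and $t=3$: a $3\times6$ box $Q$ inside a $4\times8$ box $Q'$, one cell per lattice point. The difference $Q'\setminus Q$ consists of a column slab with $2t$ points, two row slabs with $t$ points each, and two corner points (white) that lie in no slab.}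
\label{fig:slabs}
\end{figure}

For $Q\subseteq A\subseteq Q'$ let $F_{j,\lambda}$ be the intersection of $A$ with the slab $(j,\lambda)$, and let
\[
\delta_{j,\lambda}(A)=\frac{|F_{j,\lambda}|}{q_jt^{d-1}}\in[0,1]
\]
be the fraction of the slab that $A$ occupies. The next lemma expresses the size of $A$ through these fractions and shows what a partly filled slab costs. Let $K(t)=P\big((t+1)^d-t^d\big)$, the boundary size of $Q$, and define $\varphi:[0,1]\to[0,1]$ by $\varphi(0)=0$ and $\varphi(\delta)=\delta^{(d-2)/(d-1)}$ for $\delta>0$. For $d=2$ this means $\varphi(\delta)=1$ for all $\delta>0$: the first point of a new row already costs as much as the whole row.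

\begin{lemma}\label{lem:slabs}
If $Q\subseteq A\subseteq Q'$, then, with sums over all slabs and an implied constant depending only on $d$ and $P$,
\begin{align}
|A|&=Pt^d+t^{d-1}\sum_{j,\lambda}q_j\,\delta_{j,\lambda}(A)+O(t^{d-2}),\label{eq:size}\\
|A+S|-|A|&\ge K(t)+(d-1)\,t^{d-2}\sum_{j,\lambda}q_j\,\varphi\big(\delta_{j,\lambda}(A)\big).\label{eq:cost}
\end{align}
\end{lemma}

\begin{proof}
The points of $Q'$ that lie neither in $Q$ nor in a slab number $P\big((t+1)^d-t^d-dt^{d-1}\big)=O(t^{d-2})$. This gives \eqref{eq:size}.

For \eqref{eq:cost}, Lemma~\ref{lem:proj} gives $|A+S|-|A|\ge\sum_{I\ne\emptyset}p_I|\pi_IA|$. For every $I$ we have $\pi_IA\supseteq\pi_IQ$ and $p_I|\pi_IQ|=p_I\prod_{i\notin I}p_it=Pt^{d-|I|}$; these numbers sum to $K(t)$ over $I\neq\emptyset$. For $I=\{i\}$ there is more. The set $\pi_iA$ contains $\pi_iQ$ and the sets $\pi_iF_{j,\lambda}$ with $j\ne i$, and these are pairwise disjoint, because a point of $\pi_iF_{j,\lambda}$ has exactly one coordinate outside the range of $Q$, namely the $j$-th, with value $\lambda$. Hence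
\[
|A+S|-|A|\ \ge\ K(t)+\sum_{j,\lambda}E_{j,\lambda},\qquad E_{j,\lambda}=\sum_{i\ne j}p_i\,|\pi_iF_{j,\lambda}|.
\]
If $F=F_{j,\lambda}$ is empty, then $E_{j,\lambda}=0$ and $\varphi(\delta_{j,\lambda})=0$. Otherwise regard $F$ as a subset of $\mathbb{Z}^{d-1}$ by forgetting its constant $j$-th coordinate. The Loomis--Whitney inequality in dimension $d-1$ gives $\prod_{i\ne j}|\pi_iF|\ge|F|^{d-2}$, and AM--GM over the $d-1$ terms of $E_{j,\lambda}$ gives
\[
E_{j,\lambda}\ge(d-1)\big(q_j|F|^{d-2}\big)^{\frac1{d-1}}=(d-1)\,q_j^{\frac1{d-1}}\big(q_j\delta_{j,\lambda}t^{d-1}\big)^{\frac{d-2}{d-1}}=(d-1)\,q_jt^{d-2}\varphi(\delta_{j,\lambda}).\qedhere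
\]
\end{proof}

Since the exponent $(d-2)/(d-1)$ lies in $[0,1)$, we have $\varphi(\delta)\ge\delta$ on $[0,1]$, with strict inequality on $(0,1)$. So a set of size about $Pt^d+st^{d-1}$ between $Q$ and $Q'$ has boundary size at least about $K(t)+(d-1)st^{d-2}$, and noticeably more unless every slab is almost empty or almost full. To exploit this we need competitors that attain the proportional cost $(d-1)st^{d-2}$ for as many values of $s$ as possible. Boxes do this, and a competitor need not contain $Q$ or lie in $Q'$.

\begin{lemma}\label{lem:competitor}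
Fix integers $\alpha_1,\dots,\alpha_d$ of any sign and let $s=\sum_iq_i\alpha_i$. For large $t$, a $(p_1t+\alpha_1)\times\dots\times(p_dt+\alpha_d)$ box $R$ satisfies
\[
|R|=Pt^d+st^{d-1}+O(t^{d-2}),\qquad |R+S|-|R|=K(t)+(d-1)st^{d-2}+O(t^{d-3}),
\]
with implied constants depending only on $d$, the $p_i$ and the $\alpha_i$.
\end{lemma}

\begin{proof}
Let $f(t)=\prod_i(p_it+\alpha_i)=Pt^d+st^{d-1}+h(t)$, where $h$ is a polynomial of degree at most $d-2$. Then $|R|=f(t)$, and $|R+S|=\prod_i(p_it+\alpha_i+p_i)=f(t+1)$ by \eqref{eq:box}. So
\[
|R+S|-|R|=K(t)+s\big((t+1)^{d-1}-t^{d-1}\big)+h(t+1)-h(t).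
\]
The middle term is $(d-1)st^{d-2}+O(t^{d-3})$, and $h(t+1)-h(t)$ has degree at most $d-3$ (it vanishes if $d=2$).
\end{proof}

\subsection{Proof of the ``only if'' part of Theorem~\ref{thm:box}}

Let $u_1,u_2,\dots$ be optimal from $N$ on and let $A_n=\{u_1,\dots,u_n\}$. Let $g=\gcd(q_1,\dots,q_d)$. We show that $q_j=g$ for all $j$; then $p_j=P/g$ for all $j$.

The integers of the form $\sum_iq_i\alpha_i$ are exactly the multiples of $g$, and $dP=\sum_iq_ip_i$ is one of them. For each $s\in\{0,g,2g,\dots,dP\}$ fix, once and for all, integers $\alpha_i=\alpha_i(s)$ with $\sum_iq_i\alpha_i=s$, taking $\alpha_i(0)=0$ and $\alpha_i(dP)=p_i$. There are finitely many $s$, so all implied constants below are independent of $s$ and $t$. Let $n_s=\prod_i(p_it+\alpha_i(s))$. Then $n_0=Pt^d$ and $n_{dP}=P(t+1)^d$, and $n_{s+g}-n_s=gt^{d-1}+O(t^{d-2})>0$ for large $t$ by Lemma~\ref{lem:competitor}. Let $t$ be large, with $Pt^d\ge N$. By Lemma~\ref{lem:rigid}, $Q:=A_{n_0}$ and $Q':=A_{n_{dP}}$ are boxes as in the previous subsection, and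
\[
Q=A_{n_0}\subseteq A_{n_g}\subseteq A_{n_{2g}}\subseteq\dots\subseteq A_{n_{dP}}=Q'.
\]
Write $\delta_{j,\lambda}(s)=\delta_{j,\lambda}(A_{n_s})$.

\emph{Every slab is almost empty or almost full.} Comparing \eqref{eq:size} with $n_s=Pt^d+st^{d-1}+O(t^{d-2})$ gives
\begin{equation}\label{eq:sum}
\sum_{j,\lambda}q_j\,\delta_{j,\lambda}(s)=s+O(1/t).
\end{equation}
Since $A_{n_s}$ is optimal, its boundary size is at most that of the box in Lemma~\ref{lem:competitor}. With \eqref{eq:cost}, after dividing by $(d-1)t^{d-2}$, this gives $\sum q_j\varphi(\delta_{j,\lambda}(s))\le s+O(1/t)$. Subtracting \eqref{eq:sum},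
\[
\sum_{j,\lambda}q_j\big(\varphi(\delta_{j,\lambda}(s))-\delta_{j,\lambda}(s)\big)\le O(1/t).
\]
The terms are nonnegative and $q_j\ge1$, so each difference $\varphi(\delta_{j,\lambda}(s))-\delta_{j,\lambda}(s)$ is $O(1/t)$. Let $\varepsilon=1/(4dP)$. The function $\varphi(\delta)-\delta$ is continuous and positive on $[\varepsilon,1-\varepsilon]$, so it has a positive minimum there. Hence for large $t$ every $\delta_{j,\lambda}(s)$ lies within $\varepsilon$ of $0$ or of $1$.

\emph{Rounding.} Let $\hat\delta_{j,\lambda}(s)$ be $1$ if $\delta_{j,\lambda}(s)>1/2$ and $0$ otherwise. By \eqref{eq:sum} and because the weights add up to $dP$,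
\[
\Big|\sum_{j,\lambda}q_j\hat\delta_{j,\lambda}(s)-s\Big|\le\varepsilon dP+O(1/t)=\tfrac14+O(1/t)<1
\]
for large $t$. The left side is an integer, so
\begin{equation}\label{eq:exact}
\sum_{j,\lambda}q_j\,\hat\delta_{j,\lambda}(s)=s\qquad(s=0,g,2g,\dots,dP).
\end{equation}

\emph{Monotonicity.} Since the sets $A_{n_s}$ are nested, each $\delta_{j,\lambda}(s)$, and so each $\hat\delta_{j,\lambda}(s)$, is nondecreasing in $s$. By \eqref{eq:exact}, the weights of the slabs that switch from $0$ to $1$ between $s$ and $s+g$ add up to $g$. Every weight is a positive multiple of $g$, so exactly one slab switches in this step, and its weight is $g$. At $s=0$ all $\hat\delta_{j,\lambda}$ are $0$, because $A_{n_0}=Q$, and at $s=dP$ all are $1$, because $A_{n_{dP}}=Q'$. So every slab switches at some step and has weight $g$. Since $|\Lambda_j|=p_j\ge1$, there is a slab in each direction $j$, and $q_j=g$ for all $j$. \qed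

\begin{remark}
Two examples show the two ways in which \eqref{eq:exact} and monotonicity can fail. For $p=(2,3)$ the weights are $q=(3,2)$ and $g=1$. The value $s=1$ is reached by $\alpha=(1,-1)$, but no collection of slabs has total weight $1$; this is why negative $\alpha_i$ are allowed. For $p=(1,2)$, as in Figure~\ref{fig:slabs}, every $s\in\{0,\dots,4\}$ is a sum of some of the weights $2,1,1$, but not along a chain: total weight $1$ is a row, total weight $3$ is the column and a row, and total weight $2$ is the column alone or both rows, neither of which lies between the other two collections. With $t=k$ and $\alpha=(0,1),(0,2),(1,1)$ the sizes $n_s$ for $s=1,2,3$ are those of Theorem~\ref{thm:small}.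
\end{remark}

\section{Equal widths: an optimal ordering}\label{sec:if}

We now construct an ordering that is optimal from $N=1$ on when $p_1=\dots=p_d=p$. We reduce the problem to a weighted count on down-sets, solve it with an order on $\mathbb{N}^d$, and then spread this order over $\mathbb{Z}^d$.

\subsection{Reduction to down-sets}

Lemma~\ref{lem:proj} is sharp for down-sets, so it suffices to consider these if $\Psi$ does not increase when a set is pushed toward the origin. This holds for arbitrary widths.

\begin{lemma}\label{lem:down}
For every finite nonempty $A\subset\mathbb{Z}^d$ there is a down-set $A'\subset\mathbb{N}^d$ with $|A'|=|A|$ and $|A'+S|\le|A+S|$.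
\end{lemma}

\begin{proof}
Let $C_iA$ be obtained from $A$ by replacing each nonempty fiber in direction $i$, of size $f$ say, by the fiber $[0,f-1]$ on the same line. Then $|C_iA|=|A|$, and we claim that $|\pi_IC_iA|\le|\pi_IA|$ for all $I$. If $i\in I$, the two projections coincide, because $\pi_iC_iA=\pi_iA$. If $i\notin I$, fix values of the coordinates outside $I\cup\{i\}$ and let $X_1,\dots,X_r\subset\mathbb{Z}$ be the nonempty fibers of $A$ in direction $i$ that have these values. The corresponding fiber of $\pi_IA$ is $\bigcup_hX_h$, and that of $\pi_IC_iA$ is $\bigcup_h[0,|X_h|-1]$, which has $\max_h|X_h|\le|\bigcup_hX_h|$ elements. Summing over the fixed values proves the claim, so $\Psi(C_iA)\le\Psi(A)$.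

The operation $C_i$ changes only $i$-th coordinates and makes them nonnegative, so $C_d\cdots C_1A\subset\mathbb{N}^d$. From then on, each application of some $C_i$ that changes the set lowers the sum of all coordinates of all points, since $[0,f-1]$ is the unique $f$-subset of $\mathbb{N}$ with smallest sum. So we reach a set $A'$ fixed by every $C_i$. All its fibers have the form $[0,f-1]$, so it is a down-set. By Lemma~\ref{lem:proj}, $|A'+S|=\Psi(A')\le\Psi(A)\le|A+S|$.
\end{proof}

From now on all widths equal $p\ge1$. Put $w=p+1$. For $x\in\mathbb{N}^d$ let $Z(x)=\{i:x_i=0\}$ and $z(x)=|Z(x)|$; call $w^{z(x)}$ the \emph{cost} of $x$, and put $\Phi_d(A)=\sum_{x\in A}w^{z(x)}$. If $A$ is a nonempty down-set, then $\pi_I$ maps $\{x\in A:I\subseteq Z(x)\}$ bijectively onto $\pi_IA$, so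
\begin{equation}\label{eq:phi}
|A+S|=\Psi(A)=\sum_{x\in A}\ \sum_{I\subseteq Z(x)}p^{|I|}=\Phi_d(A).
\end{equation}
By Lemma~\ref{lem:down}, a down-set of size $n$ that minimizes $\Phi_d$ among down-sets of size $n$ is optimal.

\subsection{An order on $\mathbb{N}^d$}

Points off the coordinate hyperplanes cost $1$ and points on them cost at least $w$, so a good down-set should be close to a cube. One should grow a cube by adding a layer in direction $1$, then in direction $2$, and so on. A subset of a layer $\{x_k=M\}$ with $M\ge1$ contributes to $\Phi_d$ exactly its value of $\Phi_{d-1}$ in the other coordinates, so inside a layer one should follow the same rule in dimension $d-1$. The following definition encodes this recursion.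

Order the pairs $(v,i)\in\mathbb{N}\times[d]$ lexicographically: $(v,i)<(v',i')$ if $v<v'$, or $v=v'$ and $i<i'$. The \emph{pairs of} $x\in\mathbb{N}^d$ are $(x_1,1),\dots,(x_d,d)$, and $x\triangle y$ is the set of pairs that belong to exactly one of $x,y$. Define $x\prec y$ if $x\ne y$ and the largest element of $x\triangle y$ is a pair of $y$. For $M\ge1$ and $k\in[d]$ put $c_i=M$ for $i<k$ and $c_i=M-1$ for $i\ge k$, and let
\[
D_{M,k}=\prod_i[0,c_i],\qquad H_{M,k}=\{x\in\mathbb{N}^d:\ x_k=M,\ x_i\le c_i\text{ for }i\ne k\}.
\]

\begin{lemma}\label{lem:order}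
\begin{enumerate}
\item[(a)] The relation $\prec$ is a total order in which every point has finitely many predecessors.
\item[(b)] If $x\le y$ coordinatewise and $x\ne y$, then $x\prec y$. So initial segments are down-sets.
\item[(c)] On a hyperplane $\{x_i=v\}$, the order $\prec$ agrees with the order defined in the same way on $\mathbb{N}^{[d]\setminus\{i\}}$.
\item[(d)] $D_{M,k}$ is the set of points whose largest pair is less than $(M,k)$, and $H_{M,k}$ is the set of points whose largest pair is $(M,k)$. Both $D_{M,k}$ and $D_{M,k}\cup H_{M,k}$ are initial segments, and the latter equals $D_{M,k+1}$ if $k<d$ and $D_{M+1,1}$ if $k=d$.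
\end{enumerate}
\end{lemma}

\begin{proof}
The map $(v,i)\mapsto dv+i$ is an order-preserving bijection from $\mathbb{N}\times[d]$ to the positive integers. Let $W(x)=\sum_i2^{dx_i+i}$, the integer whose binary digits $1$ mark the pairs of $x$. Of two distinct integers, the larger has a $1$ at the highest digit where they differ, so $W$ is injective and $x\prec y$ if and only if $W(x)<W(y)$. This gives (a), and (b) holds because $W$ is strictly increasing in each coordinate. For (c), the common pair $(v,i)$ does not belong to $x\triangle y$. For (d), $(v,i)<(M,k)$ holds exactly when $v\le c_i$, which gives the two descriptions and the last claim. If the largest pair of $x$ is less than the largest pair $\gamma$ of $y$, then $\gamma$ is the largest element of $x\triangle y$, so $x\prec y$; hence the sets in question are initial segments.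
\end{proof}

Thus $\prec$ starts at $D_{1,1}=\{0\}$ and lists the layers $H_{1,1},\dots,H_{1,d},H_{2,1},\dots$ one after the other. For $d=3$ it begins $000,\,100,\,010,\,110,\,001,\,101,\,011,\,111,\,200$. Let $I_n$ be the initial segment of size $n$, and let the \emph{rank} of a point be its position in $\prec$.

\begin{proposition}\label{prop:initial}
For all $d,n\ge1$, the set $I_n$ minimizes $\Phi_d$ among down-sets of size $n$ in $\mathbb{N}^d$.
\end{proposition}

The proof is by induction on $d$. The induction hypothesis and Lemma~\ref{lem:order}(c) allow us to replace every hyperplane section of a minimizer by an initial segment. The difficulty is that a set all of whose sections are initial segments need not be one. For $d=2$ every down-set has this property, so that case needs a direct argument. For $d=3$ an example is $A=\{000,100,010,001\}$: the only point that is missing from $A$ and precedes a point of $A$ is $110$, it precedes only $001$, and the two lie on no common hyperplane $\{x_i=v\}$. Exchanging $001$, of cost $w^2$, for $110$, of cost $w$, turns $A$ into $I_4$ and lowers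 $\Phi_3$. In general we show that the missing points are far from the origin, so that at most one of them costs more than $1$, and that a deleted point pays for this one.

\begin{proof}
For $d=1$ the only down-set of size $n$ is $[0,n-1]=I_n$.

\emph{The case $d=2$.} By \eqref{eq:phi} and \eqref{eq:plane}, a down-set with $a$ columns and $b$ rows has $\Phi_2=n+p(a+b)+p^2$, and $n\le ab$. Choose $t\ge0$ with $t^2<n\le(t+1)^2$. For $n=1$ there is nothing to prove, so let $t\ge1$. By \eqref{eq:XY}, $a+b\ge2t+1$, and $a+b\ge2t+2$ if $n>t^2+t$. By Lemma~\ref{lem:order}(b),(d), the order lists $D_{t,1}=[0,t-1]^2$, then the $t$ points with $x_1=t$, $x_2\le t-1$, then the $t+1$ points with $x_2=t$, $x_1\le t$. So $I_n$ has $(a,b)=(t+1,t)$ if $n\le t^2+t$ and $(a,b)=(t+1,t+1)$ otherwise, and it attains the bound.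

\emph{The case $d\ge3$.} There are finitely many down-sets of size $n$. Among those minimizing $\Phi_d$ choose $A$ with the smallest sum of ranks, and suppose that $A$ is not an initial segment.

\smallskip
\emph{Compression.} Fix $i$ and let $A_v\subset\mathbb{N}^{[d]\setminus\{i\}}$ be the section of $A$ by $\{x_i=v\}$. The sections are down-sets with $A_0\supseteq A_1\supseteq\cdots$, and $\Phi_d(A)=w\,\Phi_{d-1}(A_0)+\sum_{v\ge1}\Phi_{d-1}(A_v)$. Replace each $A_v$ by the initial segment of the same size. The new sections are down-sets, and they are nested because their sizes are nonincreasing in $v$; so the new set is a down-set of size $n$. By induction $\Phi_d$ does not increase. By Lemma~\ref{lem:order}(c) the sum of ranks drops if any section changes. By the choice of $A$ no section changes, which means: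
\begin{equation}\label{eq:C}
\text{if }x\prec y,\ y\in A\text{ and }x_i=y_i\text{ for some }i,\text{ then }x\in A.\tag{C}
\end{equation}

\emph{The shape of $A$.} Let $y^*$ be the last element of $A$ and $(M,k)$ its largest pair. If $M=0$ then $A=\{0\}=I_1$, so $M\ge1$. Let $D=D_{M,k}$, $H=H_{M,k}$ and $c=(c_1,\dots,c_d)$; note that $c_k=M-1$. By Lemma~\ref{lem:order}(d), $A\subseteq D\cup H$ and every point of $D$ precedes every point of $H$. Let $L=A\cap H$ and $U=D\setminus A$. By \eqref{eq:C} at coordinate $k$, $L=\{x\in H:x\preceq y^*\}$; in particular $L$ contains $y^*$ and $Me_k$. The set $U$ is nonempty, since otherwise $A=D\cup L$ would be an initial segment. It is an \emph{up-set in $D$}: if $x\in U$ and $x\le x'\in D$ then $x'\in U$, because $A$ is a down-set. We want to move points from the end of $L$ into $U$, and must first locate $U$.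

\smallskip
\emph{Step 1: if $x\in U$ and $y\in L$, then $x_i>y_i$ for all $i\ne k$.} As $x\prec y$ and $x\notin A$, \eqref{eq:C} gives $x_i\ne y_i$. Suppose $x_i<y_i$, and let $u$ be $y$ with its $i$-th coordinate lowered to $x_i$. Then $u\in A$ because $A$ is a down-set, and $u\in H$, so $x\prec u$. Since $u_i=x_i$, \eqref{eq:C} gives $x\in A$, a contradiction. In particular, $y=Me_k$ shows that $x_i\ge1$ for all $x\in U$ and $i\ne k$.

\smallskip
\emph{Step 2: if $x\in U$ and $x_k<M-1$, then $x_j=c_j$ for all $j\ne k$.} Suppose $x_j<c_j$ for some $j\ne k$. Let $u$ be $x$ with the $j$-th coordinate replaced by $0$ and the $k$-th by $M-1$. Then $u\in D$, so $u\prec Me_k$, and $u$ and $Me_k$ have the same $j$-th coordinate; by \eqref{eq:C}, $u\in A$. By Step~1, $x_j\ge1$, so $x\triangle u$ consists of $(0,j)<(x_j,j)$ and $(x_k,k)<(M-1,k)$. If $j<k$ then $x_j\le M-1$, and if $j>k$ then $x_j\le M-2$; in both cases $(x_j,j)<(M-1,k)$. So the largest element of $x\triangle u$ is $(M-1,k)$, a pair of $u$, and $x\prec u$. As $d\ge3$, there is a third coordinate, in which $x$ and $u$ agree, and \eqref{eq:C}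 gives $x\in A$, a contradiction.

\smallskip
\emph{Step 3: at most one point of $U$ has a zero coordinate; such a point has cost $w$, and if it exists then $|U|\ge M$.} By Step~1 only the $k$-th coordinate of a point $x\in U$ can vanish, so $z(x)\le1$. Let $x\in U$ with $x_k=0$. If $M\ge2$, Step~2 gives $x=c-(M-1)e_k$. This determines $x$, and the up-set $U$ contains the $M$ points $c-he_k$ with $0\le h\le M-1$. If $M=1$, then $1\le x_i\le c_i\le1$ for $i\ne k$, which again determines $x$, and $|U|\ge1=M$. We call $x$ the \emph{exceptional point}.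

\smallskip
\emph{Step 4: exchange.} Let $r=\min(|U|,|L|)\ge1$, and form $A'$ from $A$ by deleting the last $r$ points of $L$ and adding the first $r$ points of $U$. If $r=|U|$, then $A'$ consists of $D$ and the first $|L|-r$ points of $H$, so it is an initial segment. If $r=|L|<|U|$, then $A'=D\setminus U'$, where $U'$ consists of the last $|U|-r$ points of $U$; by Lemma~\ref{lem:order}(b), $U'$ is an up-set in $D$. In both cases $A'$ is a down-set of size $n$, and its sum of ranks is smaller because $D$ precedes $H$. It remains to show $\Phi_d(A')\le\Phi_d(A)$, which contradicts the choice of $A$.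

The deleted points cost at least $r$ in total. If $U$ has no exceptional point, the added points cost exactly $r$ and we are done. Otherwise the added points cost at most $(r-1)+w$, and it suffices to find a deleted point with a zero coordinate. If $r=|L|$, then $Me_k$ is deleted, and $z(Me_k)=d-1\ge1$.

Let $r=|U|$, so that $r\ge M$ by Step~3. Let $(v,i)$ be the smallest pair of $y^*$; here $i\ne k$, since $(M,k)$ is the largest. By Step~1, $v<x_i\le c_i\le M$ for any $x\in U$, so $v+1\le M\le r$. The point $y^0=y^*-ve_i$ lies in $A$ and in $H$, so in $L$, and its $i$-th coordinate is $0$. We claim that every $u$ with $y^0\preceq u\preceq y^*$ has the form $y^*-he_i$ with $0\le h\le v$. Let $u\prec y^*$, and let $\gamma$ be the largest element of $u\triangle y^*$; it is a pair of $y^*$, so $\gamma\ge(v,i)$. If $\gamma=(v,i)$, the other pairs of $y^*$ exceed $\gamma$ and hence are pairs of $u$, and $(u_i,i)<\gamma$; so $u$ has the stated form. If $\gamma>(v,i)$, then $y^0$ and $y^*$ have the same pairs from $\gamma$ upward, because they differ at most in $(0,i)$ and $(v,i)$. So $\gamma$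 is also the largest element of $u\triangle y^0$ and is a pair of $y^0$, that is, $u\prec y^0$. This proves the claim. Hence $y^0$ is among the last $v+1\le r$ points of $L$, and it is deleted.

So $A$ is an initial segment, $A=I_n$.
\end{proof}

\begin{remark}
For general widths the computation in \eqref{eq:phi} assigns to $x$ the cost $\prod_{i\in Z(x)}(1+p_i)$. Equality of the widths enters the proof above at two points: for $d=2$, where the quantity to be minimized would be $p_2a+p_1b$ instead of $p(a+b)$, and in Step~4, where an added point with a zero in coordinate $k$ is paid for by a deleted point with a zero in a coordinate $i\ne k$.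
\end{remark}

\subsection{Proof of the ``if'' part of Theorem~\ref{thm:box}}

By Lemma~\ref{lem:down}, \eqref{eq:phi} and Proposition~\ref{prop:initial}, every $I_n$ is optimal. But the sets $I_n$ exhaust only $\mathbb{N}^d$. To reach all of $\mathbb{Z}^d$ we attach the layers $H_{M,k}$ alternately on the two sides of the current box, and use the symmetry of $S$ under coordinate reflections.

Start with $u_1=0$ and run through the pairs $(M,k)$ with $M\ge1$ in lexicographic order, maintaining that the points listed before stage $(M,k)$ form a translate $\tau+D_{M,k}$; initially $\tau=0$. At stage $(M,k)$ list the points of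
\[
\tau+H_{M,k}\quad(M\text{ odd}),\qquad\qquad \tau+H_{M,k}-(M+1)e_k\quad(M\text{ even}),
\]
in the order carried over from $\prec$ on $H_{M,k}$ by the translation. The $k$-th side of the box grows from $\tau_k+[0,M-1]$ to $\tau_k+[0,M]$ or to $\tau_k+[-1,M-1]$, so the result is a translate of $D_{M,k}\cup H_{M,k}$, the next box in Lemma~\ref{lem:order}(d), by $\tau$ or by $\tau-e_k$. After all stages with first entry at most $M$ the box is $[-\lfloor M/2\rfloor,\lceil M/2\rceil]^d$. These boxes exhaust $\mathbb{Z}^d$, so we have an ordering. For $d=2$ the positions of the first sixteen points, which fill $[-1,2]^2$, are as follows, with $x_1$ increasing to the right and $x_2$ upward: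
\[
\begin{array}{cccc}
13&14&15&16\\
6&3&4&12\\
5&1&2&11\\
7&8&9&10
\end{array}
\]

Let $n\ge2$, and let $(M,k)$ be the stage at which $u_n$ is listed. Then $I_n=D_{M,k}\cup H'$, where $H'$ consists of the first $n-|D_{M,k}|$ points of $H_{M,k}$. If $M$ is odd, $\{u_1,\dots,u_n\}=\tau+I_n$. If $M$ is even, let $\rho$ be the reflection that replaces $x_k$ by $M-1-x_k$ and fixes the other coordinates. It maps $D_{M,k}$ to itself, and on $H_{M,k}$ it acts as the translation by $-(M+1)e_k$; so $\{u_1,\dots,u_n\}=\tau+\rho(I_n)$. The linear part $\rho_0$ of $\rho$ changes the sign of $x_k$, is its own inverse, and satisfies $\rho_0(S)=S-pe_k$. Therefore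
\[
|\rho(I_n)+S|=|\rho_0(I_n)+S|=|I_n+\rho_0(S)|=|I_n+S|.
\]
In both cases $\{u_1,\dots,u_n\}$ has the same boundary size as $I_n$, and for $n=1$ it equals $I_1$. So the ordering is optimal from $N=1$ on. \qed

\begin{thebibliography}{9}

\bibitem{BW}
Joseph Briggs and Chris Wells, \emph{Phase transitions in isoperimetric problems on the integers}, arXiv:2402.14087 (2024).

\bibitem{CFGS}
Chung, Frankl, Graham and Shearer, \emph{J. Combin. Theory Ser. A} \textbf{43} (1986).

\end{thebibliography}
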